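# Maxima minus minima of interval-closed sets under rowmotion on a rectangle

## 1. Zero by symmetry? Chains and the $2\times 2$ square

Take a subset of a rectangular grid with no gaps, in the sense that it contains everything lying between two of its members. It has some number of maximal elements and some number of minimal elements. Rowmotion is a particular invertible way of moving such subsets around. Along an orbit of rowmotion, what is the average of the number of maximal elements minus the number of minimal elements? The answer one would first guess is zero: turning the rectangle upside down exchanges maxima and minima. This is the problem posed in the paper of Jennifer Elder, Nadia Lafrenière, Erin McNicholas, Jessica Striker and Amanda Welch, "Toggling, rowmotion, and homomesy on interval-closed sets", arXiv:2307.08520 (2023): prove or disprove that the average is zero on every orbit. We fix the definitions and then test the guess.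

**Definition (interval-closed sets).** Let $P$ be a finite poset. A subset $I\subseteq P$ is *interval-closed* if $x,y\in I$, $z\in P$ and $x\le z\le y$ imply $z\in I$. We write $\mathcal{IC}(P)$ for the collection of these sets. We also say "convex" for interval-closed.

In a chain $[n]=\{1<2<\dots<n\}$ the interval-closed sets are the empty set and the sets of consecutive integers. Up-sets and down-sets of any $P$ are interval-closed.

**Definition (toggles and rowmotion).** For $x\in P$ the *toggle* $t_x:\mathcal{IC}(P)\to\mathcal{IC}(P)$ sends $I$ to $I\,\triangle\,\{x\}$ if that set is interval-closed, and to $I$ otherwise. Let $(x_1,\dots,x_N)$, with $N=|P|$, be a linear extension of $P$, so that $x_i<x_j$ implies $i<j$. *Rowmotion* is $\mathrm{Row}=t_{x_1}\circ t_{x_2}\circ\cdots\circ t_{x_N}$: we toggle every element once, from the top of $P$ to the bottom.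

Each toggle is an involution, because if $I\,\triangle\,\{x\}$ is interval-closed then toggling $x$ again restores $I$. Hence $\mathrm{Row}$ is a bijection. We shall use the following criteria for $J\in\mathcal{IC}(P)$ throughout.

* **(T1)** If $x\in J$, then $J\setminus\{x\}\in\mathcal{IC}(P)$ if and only if there are no $y,z\in J$ with $y<x<z$.
* **(T2)** If $x\notin J$, then $J\cup\{x\}\in\mathcal{IC}(P)$ if and only if every element lying strictly between $x$ and an element of $J$ comparable to $x$ belongs to $J$.

For (T1), the only element of $J$ that $J\setminus\{x\}$ lacks is $x$, so the only possible violation of convexity is $x$ lying between two remaining elements. For (T2), pairs inside $J$ cause no violation since $J$ is convex, so only pairs consisting of $x$ and an element of $J$ have to be checked.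

Both criteria involve only elements comparable to $x$. So if $x$ and $y$ are incomparable, toggling one does not affect whether the other can be toggled, and $t_xt_y=t_yt_x$. Any two linear extensions are connected by swaps of adjacent incomparable entries (a standard fact), so $\mathrm{Row}$ does not depend on the linear extension.

**Definition (the statistic, and mesy).** For $I\in\mathcal{IC}(P)$ let $\max I$ and $\min I$ be the sets of maximal and minimal elements of $I$, and put $f(I)=\#\max I-\#\min I$, so $f(\emptyset)=0$. A statistic is *$c$-mesic* under rowmotion if its average over every orbit of $\mathrm{Row}$ equals $c$.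

The poset of interest is $P=[m]\times[n]$ with the componentwise order, where $m,n$ are positive integers.

For $m=1$ the poset is a chain. A nonempty interval-closed set has one maximum and one minimum, so $f\equiv 0$ and the guess holds.

For $m=n=2$ write $p=(1,1)$, $a=(2,1)$, $b=(1,2)$, $q=(2,2)$. A subset fails to be interval-closed exactly when it contains $p$ and $q$ but not both of $a,b$. That excludes $3$ of the $16$ subsets and leaves $13$. We toggle in the order $q,a,b,p$. For instance, start from $\{p\}$. The toggle at $q$ does nothing, because $a$ lies between $p$ and $q$ and is missing. Then $a$ and $b$ are added and $p$ is removed, so $\mathrm{Row}\{p\}=\{a,b\}$. Continuing in this way, we get three orbits, of sizes $2$, $5$, $6$: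

$$\emptyset\to P\to\emptyset,$$
$$\{p\}\to\{a,b\}\to\{q\}\to\{p,a,b\}\to\{a,b,q\}\to\{p\},$$
$$\{a\}\to\{b,q\}\to\{p,a\}\to\{b\}\to\{a,q\}\to\{p,b\}\to\{a\}.$$

The values of $f$ are $0,0$ on the first, $0,0,0,1,-1$ on the second, and all $0$ on the third. The guess survives.

## 2. A self-dual poset with an orbit average of $1/2$

Can we turn the symmetry into a proof? Let $\rho(i,j)=(m+1-i,\,n+1-j)$, an order-reversing bijection of $[m]\times[n]$. It maps interval-closed sets to interval-closed sets and satisfies $f(\rho I)=-f(I)$. Also $\rho\, t_x\,\rho^{-1}=t_{\rho x}$, so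
$$\rho\,\mathrm{Row}\,\rho^{-1}=t_{\rho x_1}\circ\cdots\circ t_{\rho x_N}.$$
Now $(\rho x_N,\dots,\rho x_1)$ is a linear extension, so $\mathrm{Row}=t_{\rho x_N}\circ\cdots\circ t_{\rho x_1}$, and therefore $\rho\,\mathrm{Row}\,\rho^{-1}=\mathrm{Row}^{-1}$. So $\rho$ carries an orbit $\mathcal O$ to an orbit $\rho(\mathcal O)$ with the opposite average. If $\rho(\mathcal O)=\mathcal O$, the average is zero. If $\rho(\mathcal O)\ne\mathcal O$, the argument says only that two different orbits have opposite averages, and there it stops.

This is a real obstacle. Consider the four-element poset with relations $a<c$, $b<c$, $b<d$ and no others. The map $a\leftrightarrow d$, $b\leftrightarrow c$ reverses its order, so the symmetry argument applies to it as it does to a rectangle. The poset has no three-element chain, so every subset is interval-closed, every toggle acts, and $\mathrm{Row}$ is complementation. The orbit $\{\{a\},\{b,c,d\}\}$ has $f$-values $0$ and $2-1=1$, with average $\tfrac12$. Its mirror image $\{\{d\},\{a,b,c\}\}$ has average $-\tfrac12$.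

Thus self-duality is not enough, and a proof must use more about the rectangle. We can even place this poset in the plane, as $a=(0,1)$, $b=(1,0)$, $c=(1,1)$, $d=(2,0)$. We return to this picture in Section 7.

## 3. Counting comparable min–max pairs

We look for a statement about a single step $I\mapsto I'=\mathrm{Row}(I)$. Over an orbit, $\sum\#\max I'=\sum\#\max I$. So it would be enough to have $\#\max I'=\#\min I$ at each step. On $[2]\times[2]$ this already fails for $\{p\}\to\{a,b\}$: the left side is $2$ and the right side is $1$. It is still enough if the discrepancy $\#\max I'-\#\min I$ has the form $E(I')-E(I)$ for some function $E$ on $\mathcal{IC}(P)$, because such differences sum to zero over an orbit. The function that works counts comparable pairs: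
$$E(I)=\#\{(y,x)\in\min I\times\max I:\ y\le x\}.$$
Equality $y=x$ is allowed here, so $E(\{p\})=1$ and $E(\{a,b\})=2$. Here is the test on the first two orbits of $[2]\times[2]$.

| $I$ | $I'$ | $\#\max I'-\#\min I$ | $E(I')-E(I)$ |
|---|---|---|---|
| $\emptyset$ | $P$ | $1-0$ | $1-0$ |
| $P$ | $\emptyset$ | $0-1$ | $0-1$ |
| $\{p\}$ | $\{a,b\}$ | $2-1$ | $2-1$ |
| $\{a,b\}$ | $\{q\}$ | $1-2$ | $1-2$ |
| $\{q\}$ | $\{p,a,b\}$ | $2-1$ | $2-1$ |
| $\{p,a,b\}$ | $\{a,b,q\}$ | $1-1$ | $2-2$ |
| $\{a,b,q\}$ | $\{p\}$ | $1-2$ | $1-2$ |

On the third orbit every set has one maximum, one minimum and $E=1$, so both sides are $0$ at each step.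

**Theorem A.** Let $P=[m]\times[n]$, $I\in\mathcal{IC}(P)$ and $I'=\mathrm{Row}(I)$. Then
$$\#\max I'-\#\min I=E(I')-E(I).\tag{1}$$
Consequently $f$ is $0$-mesic under rowmotion. More precisely, with $h(I)=E(I)-\#\max I\ge 0$,
$$f(I)=h(\mathrm{Row}\,I)-h(I)\quad\text{for all } I.\tag{2}$$

So the statement is true. Rewrite (1) as
$$E(I)-\#\min I=E(I')-\#\max I'.\tag{3}$$
Now the left side depends only on $I$ and the right side only on $I'$. The plan is to show that each side counts a set of pairs, and that the two sets of pairs are the same. The pairs come from the places just outside the set. For any finite poset $P$ and $I\in\mathcal{IC}(P)$ put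
$$U(I)=\{z\in P\setminus I:\ y<z\text{ for some }y\in I\},\qquad L(I)=\{z\in P\setminus I:\ z<y\text{ for some }y\in I\}.$$
For $I=\{p,a,b\}$ in $[2]\times[2]$ we have $U(I)=\{q\}$ and $L(I)=\emptyset$; for $I'=\{a,b,q\}$ we have $U(I')=\emptyset$ and $L(I')=\{p\}$. The pair $(p,q)$ belongs both to $\min I\times\min U(I)$ and to $\max L(I')\times\max I'$. Section 4 shows that this coincidence is general, in every finite poset. Section 5 connects such pairs with $E$, and there planarity is needed.

## 4. Which pairs survive a pass of toggles, in any finite poset

Let $P$ be any finite poset, $I\in\mathcal{IC}(P)$, $I'=\mathrm{Row}(I)$, $U=U(I)$ and $L'=L(I')$.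

**Step 1: $U(I)$ is an up-set and $L(I)$ is a down-set.** This is for comparing elements of $U$ with their neighbors. Let $z\in U(I)$, with $y\in I$ and $y<z$, and let $z<z'$. If $z'\in I$, then $y<z<z'$ and convexity give $z\in I$, which is false. So $z'\notin I$, and $y<z'$ shows $z'\in U(I)$. The statement for $L(I)$ is the same with the order reversed.

**Step 2: what is known when $x$ is toggled.** This is the bookkeeping for everything below. Let $J_x\in\mathcal{IC}(P)$ be the set present just before $x$ is toggled. Every element is toggled exactly once. At this moment all elements above $x$ have been toggled already, so their membership is final; $x$ itself and all elements below it have not been toggled, so their membership is the original one: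
$$J_x\cap P_{>x}=I'\cap P_{>x},\qquad J_x\cap P_{\le x}=I\cap P_{\le x}.\tag{4}$$

**Step 3: nothing of $I'$ lies above an element of $U$.** This will make elements of $\min U$ maximal in $I'$. The claim is
$$z\in U\ \Longrightarrow\ I'\cap P_{>z}=\emptyset.\tag{5}$$
Choose $y\in I$ with $y<z$. By (4), $y\in J_z$, and $z\notin J_z$ because $z\notin I$. If some $u\in I'$ satisfied $u>z$, then $u\in J_z$ by (4), and $y<z<u$ would contradict the convexity of $J_z$.

**Lemma 1.** With this notation:

1. $\min U\subseteq\max I'$.
2. $\max L'\subseteq\min I$.
3. If $y\in\min I$, $z\in\min U$ and $y<z$, then $y\in\max L'$.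
4. If $w\in\max L'$, $x\in\max I'$ and $w<x$, then $x\in\min U$.

**Step 4: proof of part 1.** We show that the toggle at $z\in\min U$ adds $z$. We have $z\notin J_z$. By (5) and (4), $J_z$ has no element above $z$, so in (T2) only elements $y\in J_z$ with $y<z$ matter. Let $y<u<z$ with such a $y$. By (4), $y\in I$. If $u\notin I$, then $u\in U$ and $u<z$, contradicting the minimality of $z$. So $u\in I$, and $u\in J_z$ by (4). By (T2), $z$ is added, and therefore $z\in I'$. By (5) nothing in $I'$ is above $z$, so $z\in\max I'$.

**Step 5: proof of part 3.** We show that $y$ is removed and that it then sits immediately under $I'$, in the sense of being maximal in $L'$. Let $y\in\min I$, $z\in\min U$, $y<z$. By part 1, $z\in I'$. Since $y$ is minimal in $I$, (4) shows that $J_y$ contains $y$ and nothing below $y$. By (T1), $y$ is removed, so $y\notin I'$. As $y<z\in I'$, we get $y\in L'$.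

Suppose that $y$ is not maximal in $L'$, so $y<w$ for some $w\in L'$. Then $w\notin I'$, and $w<z'$ for some $z'\in I'$. Because $w>y\in I$, either $w\in U$ or $w\in I$. If $w\in U$, then $z'\in I'\cap P_{>w}$ contradicts (5). If $w\in I$, then (4) gives $w,y\in J_w$ and $z'\in J_w$, with $y<w<z'$. By (T1), $w$ is not removed, so $w\in I'$, a contradiction. Hence $y\in\max L'$.

**Step 6: parts 2 and 4 by duality.** We apply parts 1 and 3 to the dual poset $P^{op}$ and the set $I'$. Reversing the order does not change which sets are interval-closed, so $\mathcal{IC}(P^{op})=\mathcal{IC}(P)$, and the toggles are the same maps. A linear extension of $P^{op}$ is $(x_N,\dots,x_1)$, so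
$$\mathrm{Row}_{P^{op}}=t_{x_N}\circ\cdots\circ t_{x_1}=\mathrm{Row}_P^{-1},$$
the last equality because toggles are involutions. Thus $\mathrm{Row}_{P^{op}}(I')=I$. Passing to $P^{op}$ exchanges $\max$ with $\min$ and $U(\cdot)$ with $L(\cdot)$. Part 1 for $(P^{op},I')$ therefore reads $\max L(I')\subseteq\min I$, which is part 2. Part 3 for $(P^{op},I')$ reads: if $x\in\max I'$, $w\in\max L(I')$ and $w<x$ in $P$, then $x\in\min U(I)$, which is part 4. This proves Lemma 1.

**Corollary 2.** For every finite poset $P$, every $I\in\mathcal{IC}(P)$ and $I'=\mathrm{Row}(I)$,
$$\{(y,z)\in\min I\times\min U(I):\ y<z\}=\{(w,x)\in\max L(I')\times\max I':\ w<x\}.\tag{6}$$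

*Proof.* If $(y,z)$ is in the left set, then $y\in\max L(I')$ by part 3 and $z\in\max I'$ by part 1. If $(w,x)$ is in the right set, then $w\in\min I$ by part 2 and $x\in\min U(I)$ by part 4. $\square$

Note that (6) is an equality of sets, not just of cardinalities. So we may restrict both sides by any further condition on the pair and keep equality. This will be essential.

## 5. Peaks and valleys of a planar staircase

We want to recover $E(I)-\#\min I$ from the left side of (6). Fix $y\in\min I$. Its contribution to $E(I)-\#\min I$ is $\#\{x\in\max I:x\ge y\}-1$, the number of peaks of $I$ above $y$, minus one. In the plane, the upper boundary of $I$ seen from $y$ is a staircase, and between $s$ consecutive peaks there are $s-1$ valleys. The valleys should be elements of $\min U(I)$.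

Counting all elements of $\min U(I)$ above $y$ does not work, however. Let $I=\{(1,1),(2,1),(3,1),(1,2),(2,2),(1,3)\}$ and $y=(1,1)$. There are three peaks, $(3,1),(2,2),(1,3)$, so we want the count $2$. Inside $[3]\times[3]$ we have $\min U(I)=\{(3,2),(2,3)\}$, and the count is $2$. Inside $[4]\times[4]$ we have $\min U(I)=\{(4,1),(3,2),(2,3),(1,4)\}$, and the count is $4$. The two extra elements are not valleys: they lie at the ends of the staircase, and each shares a coordinate with $y$. The remedy is to require both coordinates to be strictly larger.

**Definition (the relation $\ll$).** For $y=(a,b)$ and $z=(i,j)$ in $\mathbb Z^2$ write $y\ll z$ if $a<i$ and $b<j$.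

So $(1,1)\ll(3,2)$, while $(1,1)<(4,1)$ but not $(1,1)\ll(4,1)$. We prove the lemma for all finite convex $P\subset\mathbb Z^2$ with the componentwise order, where convex means interval-closed in $\mathbb Z^2$; the rectangle is a special case, and Section 7 needs the rest.

Let $I\in\mathcal{IC}(P)$ and $y=(a,b)\in I$. Let $x_k=(i_k,j_k)$, $1\le k\le s$, be the elements of $\max I$ that are $\ge y$. Since $I$ is finite, $s\ge1$. The $x_k$ form an antichain, so no two share a coordinate, and a larger first coordinate forces a smaller second one. We index them with
$$i_1>\dots>i_s,\qquad j_1<\dots<j_s.$$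
For $1\le k<s$ put $z_k=(i_{k+1}+1,\ j_k+1)\in\mathbb Z^2$, the candidate valley between $x_k$ and $x_{k+1}$. In the example above, $x_1=(3,1)$, $x_2=(2,2)$, $x_3=(1,3)$ give $z_1=(3,2)$ and $z_2=(2,3)$.

**Lemma 3.** The map $k\mapsto z_k$ is a bijection from $\{k:1\le k<s,\ z_k\in P\}$ onto $\{z\in\min U(I):\ y\ll z\}$. Hence
$$\#\{x\in\max I:x\ge y\}-1=\#\{z\in\min U(I):y\ll z\}+\#\{k<s:z_k\notin P\}.\tag{7}$$
If $P=[m]\times[n]$, the last term is $0$.

The count (7) follows from the bijection, since there are $s-1$ indices $k<s$ and each satisfies either $z_k\in P$ or $z_k\notin P$.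

**Step 1: in a rectangle no valley is missing.** This settles the last sentence. For $P=[m]\times[n]$ we have $i_{k+1}+1\le i_k\le m$ and $j_k+1\le j_{k+1}\le n$, and both coordinates of $z_k$ are at least $1$. So $z_k\in P$.

**Step 2: the map is injective.** The first coordinates $i_{k+1}+1$ of the $z_k$ are distinct.

**Step 3: each $z_k\in P$ lies in the target.** We check $y\ll z_k$, then $z_k\in U(I)$, then minimality. Since $x_{k+1}\ge y$ and $x_k\ge y$, we have $i_{k+1}\ge a$ and $j_k\ge b$, so $y\ll z_k$.

Suppose $z_k\in I$. Then $z_k$ lies below some element of $\max I$, which is also $\ge y$ and so equals some $x_l$. From $i_l\ge i_{k+1}+1$ we get $l\le k$. From $j_l\ge j_k+1$ we get $l\ge k+1$. This is a contradiction, so $z_k\notin I$. As $z_k\in P$ and $z_k>y\in I$, we have $z_k\in U(I)$.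

The lower covers of $z_k$ in $\mathbb Z^2$ are
$$c=(i_{k+1},\ j_k+1),\qquad c'=(i_{k+1}+1,\ j_k).$$
Here $y\le c\le x_{k+1}$ because $j_k+1\le j_{k+1}$, and $y\le c'\le x_k$ because $i_{k+1}+1\le i_k$. By convexity of $P$ in $\mathbb Z^2$ both are in $P$, and by convexity of $I$ both are in $I$. Now suppose $u\in U(I)$ and $u<z_k$. Then $u\le c$ or $u\le c'$. Since $U(I)$ is an up-set, $c$ or $c'$ is in $U(I)$, which is impossible because both are in $I$. Hence $z_k\in\min U(I)$.

**Step 4: the map is surjective.** We start with a valley and find the two peaks on either side of it. Let $z=(i,j)\in\min U(I)$ with $y\ll z$, and put $c=(i-1,j)$, $c'=(i,j-1)$. Since $a\le i-1$ and $b\le j-1$, both lie in the interval $[y,z]$, which is contained in $P$. Also $c>y$, because $j>b$, and $c'>y$, because $i>a$. If $c\notin I$, then $c\in U(I)$ and $c<z$, contradicting the minimality of $z$. So $c\in I$, and $c'\in I$ in the same way. No $x_\kappa$ satisfies $x_\kappa\ge z$, since $y\le z\le x_\kappa$ would give $z\in I$.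

The element $c'$ lies below some element of $\max I$, which is $\ge y$; call it $x_{l'}$. Then $i_{l'}\ge i$ and $j_{l'}\ge j-1$. So there are indices with first coordinate at least $i$; let $k$ be the largest index with $i_k\ge i$. Then $l'\le k$, and hence $j_k\ge j_{l'}\ge j-1$. Since $x_k\not\ge z$ and $i_k\ge i$, we must have $j_k<j$. Therefore $j_k=j-1$.

Similarly $c\le x_l$ for some $l$, so $i_l\ge i-1$ and $j_l\ge j>j_k$. The latter gives $l\ge k+1$; in particular $k<s$. By the choice of $k$, $i_{k+1}<i$. On the other hand $i_{k+1}\ge i_l\ge i-1$. Therefore $i_{k+1}=i-1$, and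
$$z_k=(i_{k+1}+1,\ j_k+1)=(i,j)=z.$$
In particular $z_k\in P$. This proves Lemma 3.

**Lemma 3 from below.** Let $x\in I$, and let $y_k=(i_k,j_k)$, $1\le k\le s$, be the elements of $\min I$ that are $\le x$, indexed with $i_1>\dots>i_s$ and $j_1<\dots<j_s$. For $1\le k<s$ put $w_k=(i_k-1,\ j_{k+1}-1)$. Then
$$\#\{y\in\min I:y\le x\}-1=\#\{w\in\max L(I):w\ll x\}+\#\{k<s:w_k\notin P\},\tag{8}$$
and the last term is $0$ for $P=[m]\times[n]$.

*Proof.* Apply Lemma 3 to the convex set $-P\subset\mathbb Z^2$, the set $-I$ and the point $-x$. The maximal elements of $-I$ that are $\ge -x$ are the $-y_k$. In decreasing order of first coordinate they are $X_k=-y_{s+1-k}$, because $-i_{s+1-k}$ decreases as $k$ grows. The candidate valley between $X_k$ and $X_{k+1}$ is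
$$(-i_{s-k}+1,\ -j_{s+1-k}+1)=-(i_{s-k}-1,\ j_{s-k+1}-1)=-w_{s-k}.$$
It is in $-P$ exactly when $w_{s-k}\in P$. Moreover $U(-I)$, formed in $-P$, is $-L(I)$, so $\min U(-I)=-\max L(I)$; and $-x\ll -w$ is the same as $w\ll x$. So (7) becomes (8). If $P=[m]\times[n]$, then $i_k-1\ge i_{k+1}\ge1$ and $j_{k+1}-1\ge j_k\ge1$, and the upper bounds $m$ and $n$ hold as well, so $w_k\in P$. $\square$

## 6. The one-step identity on rectangles

**Proof of Theorem A.** Let $P=[m]\times[n]$, $I\in\mathcal{IC}(P)$ and $I'=\mathrm{Row}(I)$.

**Step 1: both sides of (3) count pairs.** This turns the numerical identity into an equality of sets. Group the pairs counted by $E(I)$ according to $y\in\min I$, and use (7) for each $y$: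
$$E(I)-\#\min I=\sum_{y\in\min I}\bigl(\#\{x\in\max I:x\ge y\}-1\bigr)=\#\{(y,z)\in\min I\times\min U(I):\ y\ll z\}.$$
Group the pairs counted by $E(I')$ according to $x\in\max I'$, and use (8) for $I'$ and each $x$:
$$E(I')-\#\max I'=\sum_{x\in\max I'}\bigl(\#\{y\in\min I':y\le x\}-1\bigr)=\#\{(w,x)\in\max L(I')\times\max I':\ w\ll x\}.$$

**Step 2: the pairs are the same.** Since $y\ll z$ implies $y<z$, the two sets just counted are obtained from the two sides of (6) by keeping only the pairs related by $\ll$. The two sides of (6) are the same set of pairs, so the restricted sets are equal too. This proves (3), which is (1).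

**Step 3: summation over an orbit.** This gives the mesy statement. Let $\mathcal O$ be an orbit. Since $\mathrm{Row}$ permutes $\mathcal O$, the right side of (1) sums to $0$ over $I\in\mathcal O$, and $\sum_{I\in\mathcal O}\#\max\mathrm{Row}(I)=\sum_{I\in\mathcal O}\#\max I$. Hence $\sum_{I\in\mathcal O}(\#\max I-\#\min I)=0$, and $f$ is $0$-mesic.

**Step 4: the potential $h$.** This gives the sharper statement (2). With $h=E-\#\max$ and (3),
$$h(I')-h(I)=\bigl(E(I')-\#\max I'\bigr)-E(I)+\#\max I=\bigl(E(I)-\#\min I\bigr)-E(I)+\#\max I=f(I).$$
Finally $h\ge0$, because each maximal element of $I$ lies weakly above at least one minimal element of $I$, so $E(I)\ge\#\max I$. $\blacksquare$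

On the five-element orbit of $[2]\times[2]$ the values of $h$ along $\{p\},\{a,b\},\{q\},\{p,a,b\},\{a,b,q\}$ are $0,0,0,0,1$, and their successive differences are $0,0,0,1,-1$, the values of $f$ found in Section 1.

**Remark (bounded partial sums).** Put $r=\min(m,n)$. An antichain in $[m]\times[n]$ has distinct first coordinates and distinct second coordinates, hence at most $r$ elements. Since $h(I)=\sum_{x\in\max I}(\#\{y\in\min I:y\le x\}-1)$, we get $0\le h\le r(r-1)$. By (2), $\sum_{t=0}^{T-1}f(\mathrm{Row}^tI)=h(\mathrm{Row}^TI)-h(I)$, so its absolute value is at most $r(r-1)$ for all $I$ and $T$, regardless of the orbit length.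

**Remark (disjoint unions).** Theorem A extends to disjoint unions of rectangles. An interval-closed set of the union is a choice of one interval-closed set in each component; a toggle acts only in the component of its element, so rowmotion acts on each component as its own rowmotion; and $\#\max$, $\#\min$ and $E$ are sums over the components, because comparable elements lie in the same component. Adding (1) and (2) over the components gives the same identities for the union.

## 7. Convex subsets of $\mathbb Z^2$ and Young diagrams

The rectangle entered only through the vanishing of the last terms in (7) and (8). If we keep those terms, we get a statement for every finite convex $P\subset\mathbb Z^2$.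

**Definition (defects).** Let $P\subset\mathbb Z^2$ be finite and convex and $I\in\mathcal{IC}(P)$. Let $D^+(I)$ be the sum over $y\in\min I$ of the numbers $\#\{k<s:z_k\notin P\}$ in (7), and let $D^-(I)$ be the sum over $x\in\max I$ of the numbers $\#\{k<s:w_k\notin P\}$ in (8).

Take the poset of Section 2, with $a=(0,1)$, $b=(1,0)$, $c=(1,1)$, $d=(2,0)$. It is convex in $\mathbb Z^2$, since its only comparable pairs are $a<c$, $b<c$, $b<d$, each differing by $1$ in one coordinate. For $I=\{b,c,d\}$ the peaks above $b$ are $x_1=d=(2,0)$ and $x_2=c=(1,1)$, and the valley between them is $z_1=(2,1)\notin P$. So $D^+(I)=1$, and $D^-(I)=0$ since only one minimal element exists. For $\{a\}$ both defects are $0$. The sum of $D^+-D^-$ over the orbit $\{\{a\},\{b,c,d\}\}$ is $1$, which equals the sum of $f$. In the mirror orbit, the minimal elements of $\{a,b,c\}$ below $c$ are $y_1=b$ and $y_2=a$, with $w_1=(0,0)\notin P$, so $D^-(\{a,b,c\})=1$. The other defects in that orbit are $0$: only one peak lies above each of $a,b$, and the set $\{d\}$ has one element. This matches the sum $-1$ of $f$.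

**Theorem B.** Let $P\subset\mathbb Z^2$ be finite and convex (interval-closed), with the componentwise order. For every rowmotion orbit $\mathcal O$ on $\mathcal{IC}(P)$,
$$\sum_{I\in\mathcal O}f(I)=\sum_{I\in\mathcal O}\bigl(D^+(I)-D^-(I)\bigr),\tag{9}$$
with $D^\pm\ge0$ the defects just defined. If $P$ has a minimum element (a Young diagram), every orbit average of $f$ is $\ge0$, and $f$ is $0$-mesic if and only if $P$ is a rectangle.

Here a rectangle is an interval of $\mathbb Z^2$; translated suitably, it is some $[m]\times[n]$. If the minimum of $P$ is translated to $(1,1)$, convexity says that $P$ contains with each point $x$ the whole interval $[(1,1),x]$; this is why $P$ is called a Young diagram.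

**Step 1: the identity with defects.** This repeats Section 6 and keeps the extra terms. Let $I'=\mathrm{Row}(I)$, and let $S$ be the number of pairs related by $\ll$ in the common set (6). Summing (7) over $y\in\min I$, and (8) for $I'$ over $x\in\max I'$, gives
$$E(I)-\#\min I=S+D^+(I),\qquad E(I')-\#\max I'=S+D^-(I').$$
Subtracting,
$$\#\max I'-\#\min I=E(I')-E(I)+D^+(I)-D^-(I').$$
Sum over $I\in\mathcal O$. As $I$ runs through $\mathcal O$, so does $I'$. The terms in $E$ cancel, $\sum\#\max I'=\sum\#\max I$ and $\sum D^-(I')=\sum D^-(I)$. This is (9).

**Step 2: with a minimum, $D^-$ vanishes.** This gives the sign of the averages. Let $\hat0$ be the minimum of $P$, and let $y_k,y_{k+1}\le x$ be consecutive as in (8). Since $i_k-1\ge i_{k+1}$ and $j_{k+1}-1\ge j_k$, we have $w_k=(i_k-1,j_{k+1}-1)\ge(i_{k+1},j_k)$. Since $\hat0\le y_{k+1}$, the first coordinate of $\hat0$ is at most $i_{k+1}$; since $\hat0\le y_k$, the second is at most $j_k$. So $w_k\ge\hat0$. Also $w_k\le x$, because $i_k$ is at most the first coordinate of $x$ and $j_{k+1}$ is at most the second. Hence $w_k\in[\hat0,x]\subseteq P$ by convexity. Thus $D^-\equiv0$, and by (9)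 every orbit average of $f$ is $\ge0$.

**Step 3: the rectangles among the Young diagrams.** This proves the equivalence. If $P$ is a rectangle, $f$ is $0$-mesic by Theorem A. Now let $P$ have a minimum but not be a rectangle. If $P$ had only one maximal element, that element would be a maximum, since $P$ is finite; and a convex subset of $\mathbb Z^2$ with a minimum and a maximum is the whole interval between them, which is a rectangle. So $P$ has at least two maximal elements.

It remains to find an orbit with nonzero sum. For every nonempty finite poset, $\mathrm{Row}(\emptyset)=P$: starting from $\emptyset$ and toggling $x_N,x_{N-1},\dots$, the candidate sets $\{x_k,\dots,x_N\}$ are up-sets, hence interval-closed, so every toggle adds its element. Likewise $\mathrm{Row}(P)=\emptyset$: starting from $P$, the candidate sets $\{x_1,\dots,x_{k-1}\}$ are down-sets, hence interval-closed, so every toggle removes its element. So $\{\emptyset,P\}$ is an orbit, and the sum of $f$ over it is $\#\max P-\#\min P=\#\max P-1>0$. Hence $f$ is not $0$-mesic. $\blacksquare$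

The smallest instance is $P=\{(1,1),(2,1),(1,2)\}$: the orbit $\{\emptyset,P\}$ has average $\tfrac12$.

## 8. A five-element lattice with average $-1/6$

One might hope that a planar picture together with a unique minimum and a unique maximum suffices. It does not. Let $P=\{0<a,b<1<2\}$ with $a,b$ incomparable, that is, $[2]\times[2]$ with an extra top element. It is a distributive lattice: it is isomorphic to the lattice of down-sets of the three-element poset with relations $u<w$ and $v<w$, these down-sets being $\emptyset,\{u\},\{v\},\{u,v\},\{u,v,w\}$. Its Hasse diagram is planar. Toggle in the order $2,1,a,b,0$.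

From $\{0,a,b,1\}$: the element $2$ is added; $1,a,b$ each lie between two members and stay; $0$ is removed. We get $\{a,b,1,2\}$. From there $2,1,a,b$ are removed one after another and $0$ is added, giving $\{0\}$. From $\{0\}$: $2$ and $1$ cannot be added, since $a$ lies between $0$ and each of them and is missing; $a$ and $b$ are added; $0$ is removed, giving $\{a,b\}$. From $\{a,b\}$: $2$ cannot be added, because $1$ is missing; $1$ is added; $a$ and $b$ are removed; $0$ cannot be added, because $a$ and $b$ lie between it and $1$. We get $\{1\}$. From $\{1\}$: $2$ is added, $1$ is removed, and $a,b,0$ cannot be added, because $1$ lies between each of them and $2$ and is missing. We get $\{2\}$. From $\{2\}$: $2$ is removed, and $1,a,b,0$ are added, giving $\{0,a,b,1\}$ again. The orbit is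
$$\{0,a,b,1\}\to\{a,b,1,2\}\to\{0\}\to\{a,b\}\to\{1\}\to\{2\}\to\{0,a,b,1\}.$$
The values of $f$ along it are $0,-1,0,0,0,0$, so the average is $-\tfrac16\ne0$. So the result does not extend to all planar distributive lattices. There is no conflict with Theorem B: a convex subset of $\mathbb Z^2$ with a minimum and a maximum is a rectangle, a rectangle with five elements is a chain, and $P$ is not a chain, so $P$ is not isomorphic to a convex subset of $\mathbb Z^2$.
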